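# Dense locally finite subgroups in the automorphism groups of generic multipartite tournaments

## 1. Multipartite tournaments, Fraïssé limits, dense subgroups, EPPA

All arithmetic with values $0,1$ takes place in $\mathbb Z_2$.

**Definition ($n$-partite tournament).** A *directed graph* has one binary relation $\to$ with no loops and no bi-directional edges. Let $n\in\{2,3,\dots,\omega\}$. A directed graph is an *$n$-partite tournament* if its vertex set can be partitioned into $n$ (possibly empty) pairwise disjoint *parts* such that two vertices in different parts are always joined by a directed edge, and two vertices in the same part never are.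

*Example.* The directed 4-cycle $a\to c\to b\to d\to a$ is a 2-partite tournament with parts $\{a,b\}$ and $\{c,d\}$. The directed 3-cycle is a 3-partite tournament with singleton parts.

Write $u\parallel v$ if $u,v$ are equal or non-adjacent. In an $n$-partite tournament this is an equivalence relation whose classes are exactly the nonempty parts. So the parts can be read off from the edges, and every isomorphism maps parts to parts. From now on "part" means nonempty part; an $n$-partite tournament has at most $n$ of them. For vertices $u,v$ let $[u\to v]\in\mathbb Z_2$ be $1$ if $u\to v$ and $0$ otherwise. If $u,v$ are adjacent, then $[u\to v]+[v\to u]=1$.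

**Definition (semigeneric).** An $\omega$-partite tournament is *semigeneric* if for every two distinct parts $X,Y$ and all $a\ne b$ in $X$, $c\neq d$ in $Y$, the number of edges directed from $\{a,b\}$ to $\{c,d\}$ is even. Equivalently,
$$[a\to c]+[a\to d]+[b\to c]+[b\to d]=0\qquad(a,b\in X,\ c,d\in Y),\tag{1}$$
where the cases $a=b$ or $c=d$ may be included, since then the terms cancel in pairs.

*Examples.* In the 4-cycle above the edges from $\{a,b\}$ to $\{c,d\}$ are $a\to c$ and $b\to d$: two of them, so the 4-cycle is semigeneric. If instead $a\to c$, $a\to d$, $b\to c$, $d\to b$, there are three, and we have a 2-partite tournament that is not semigeneric. If one of two parts is a singleton, (1) is automatic for that pair.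

Two ways of reading (1) will be used constantly. First, it says that $[a\to y]+[b\to y]$, for $a,b\in X$, depends only on the *part* of $y$ and not on $y$ itself. Second, if
$$[x\to y]=f(x)+g(y)\qquad\text{on } X\times Y \tag{2}$$
for some functions $f,g$, then (1) holds for $X,Y$, because every value of $f$ and of $g$ occurs twice in the sum.

**Definition (Fraïssé limit).** A countable structure is *homogeneous* if every isomorphism between two of its finite substructures extends to an automorphism. The *Fraïssé limit* of a (Fraïssé) class of finite structures is the countable homogeneous structure whose finite substructures are, up to isomorphism, exactly the members of the class; it is unique up to isomorphism. Let $\mathbf S$ be the limit of the class of all finite semigeneric tournaments (the *generic countable semigeneric tournament*), and $\mathbf M_n$ the limit of the class of all finite $n$-partite tournaments (the *generic countable $n$-partite tournament*).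

We use the limits through a textbook fact of Fraïssé. A countable structure $\mathbf M$ whose finite substructures all lie in the class is isomorphic to the limit if and only if it has the *extension property*: for every finite $D\subseteq\mathbf M$ and every one-point extension $D\cup\{v\}$ in the class, some vertex $v'\in\mathbf M\setminus D$ realizes $v$ over $D$, meaning that $\mathrm{id}_D\cup\{(v,v')\}$ is an isomorphism.

*Example.* Every part of $\mathbf S$ is infinite: if $D$ is a finite edgeless subset of a part, then $D$ plus one more non-adjacent vertex is edgeless, hence semigeneric, hence realized. Moreover, if $D$ is finite and edgeless, then a new vertex adjacent to all of $D$, *with arbitrarily prescribed directions*, gives a semigeneric tournament, since its part is a singleton. So it is realized in $\mathbf S$.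

**Definition (topology).** The automorphism group of a countable structure $\mathbf M$ carries the topology of pointwise convergence. Its basic open sets are $\{g: g\restriction D=p\}$ with $D\subseteq \mathbf M$ finite. Such a set can be nonempty only if $p$ is an isomorphism of $D$ onto a finite substructure $D'$.

*Example.* If $x\ne x'$ lie in one part of $\mathbf S$, then $\{g: gx=x',\ gx'=x\}$ is open. It is nonempty by homogeneity, because swapping $x$ and $x'$ is an automorphism of the edgeless structure $\{x,x'\}$.

**Definition (locally finite).** A group is *locally finite* if each of its finitely generated subgroups is finite. Every element of such a group has finite order. The union of an increasing chain of finite groups is locally finite, since finitely many elements lie in one member of the chain.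

*Example.* In $\mathrm{Sym}(\mathbb N)$, the automorphism group of a countable set without structure, the finitely supported permutations form a locally finite subgroup. It is dense, since every injection $p:D\to D'$ between finite sets extends to a permutation of the finite set $D\cup D'$.

**Definition (EPPA, coherent EPPA).** A *partial automorphism* of $A$ is an isomorphism between induced substructures of $A$. A class of finite structures has *EPPA* if every $A$ in the class is contained in a finite $B$ in the class such that every partial automorphism $p$ of $A$ extends to some $\hat p\in\mathrm{Aut}(B)$. It has *coherent EPPA* if moreover the extensions can be chosen with $\widehat{qp}=\hat q\hat p$ whenever $\mathrm{dom}\,q=\mathrm{range}\,p$.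

*Examples.* Finite sets without structure have coherent EPPA with $B=A$: order $A$ linearly and extend $p:D\to D'$ by the order-preserving bijection $A\setminus D\to A\setminus D'$. For the single edge $A=\{v\to w\}$ among 2-partite tournaments, the directed 4-cycle $v\to w\to v'\to w'\to v$ works as $B$. If $\rho$ is its rotation by one step, then $\rho$ extends $v\mapsto w$, $\rho^{-1}$ extends $w\mapsto v$, and the identity extends all other partial automorphisms; this choice is coherent.

We can now pose the question. It comes from the paper of Jan Hubička, Colin Jahel, Matěj Konečný and Marcin Sabok, "Extension property for partial automorphisms of the $n$-partite and semigeneric tournaments", arXiv:2401.12153 (2024): *do the automorphism groups of the generic countable semigeneric tournament $\mathbf S$ and of the generic countable $n$-partite tournaments $\mathbf M_n$ contain a dense locally finite subgroup?* In plain words, can we approximate every automorphism, on every finite set, by elements of one group that is a directed union of finite groups? The two families behave differently.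

**Main Theorem.**

1. $\mathrm{Aut}(\mathbf S)$ has no element of order $2$, and some nonempty open subset of $\mathrm{Aut}(\mathbf S)$ contains no element of finite order. Hence $\mathrm{Aut}(\mathbf S)$ has no dense torsion subgroup, and in particular no dense locally finite subgroup.
2. For each $n\in\{2,\dots,\omega\}$, $\mathrm{Aut}(\mathbf M_n)$ has a dense locally finite subgroup.

Sections 2–6 prove this. Sections 7–9 prove three strengthenings.

**Theorem A.** For every $n\in\{2,\dots,\omega\}$ the class of finite $n$-partite tournaments has coherent EPPA.

**Theorem B.** The class of finite semigeneric tournaments has EPPA but not coherent EPPA.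

**Theorem C.** A countable group $H$ embeds in $\mathrm{Aut}(\mathbf S)$ if and only if $H$ has no element of order $2$. In particular, the finite groups embeddable in $\mathrm{Aut}(\mathbf S)$ are exactly the groups of odd order.

## 2. Swapping two vertices of a semigeneric tournament

Let us try to swap two vertices $x,x'$ of one part by an automorphism $f$ with $f^2=1$.

*Two vertices and a witness.* Let $y$ satisfy $x\to y\to x'$. Then $f$ cannot fix $y$; it must send $y$ to some $y'$ with $x'\to y'\to x$. This is no obstacle: $x\to y\to x'\to y'\to x$ is the directed 4-cycle, it is semigeneric, and its rotation by two steps is an automorphism of order 2. (Here $y$ and $y'$ lie in one part. They could not lie in different parts, because then $f$ would swap two adjacent vertices and reverse the edge between them.)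

*A third vertex.* Now let $z$ be a third vertex of the same part with $fz=z$ and $z\to y$. Applying $f$ gives $z\to y'$. The edges from $\{x,z\}$ to $\{y,y'\}$ are $x\to y$, $z\to y$, $z\to y'$: three of them. This contradicts (1).

So the parity condition compares $y$ with its image, and a fixed $z$ exposes a mismatch. In $\mathbf S$ the vertex $y$ can be chosen with any pattern on a finite subset of a part, so we can hope to exclude all involutions. What is missing is the case where $f$ moves $z$ as well.

## 3. $\mathrm{Aut}(\mathbf S)$ has no involution

**Lemma 1.** Let $T$ be a semigeneric tournament, $f\in\mathrm{Aut}(T)$, $f^2=1$. Then $f$ fixes every part setwise, and for $x,z$ in the same part $X$ and $y\notin X$,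
$$[x\to y]+[z\to y]=[fx\to y]+[fz\to y].\tag{3}$$

*Proof.* If $fx\not\parallel x$, then $f$ swaps the adjacent vertices $x$ and $fx$, so it reverses the edge between them, which is impossible for an automorphism. Hence $fx\parallel x$ for all $x$, so every part is fixed setwise. In particular $fx,fz\in X$, and $fy$ lies in the part of $y$. Since $f$ is an automorphism,
$$[x\to y]+[z\to y]=[fx\to fy]+[fz\to fy].$$
By (1), applied to $fx,fz\in X$ and $fy,y$ in the part of $y$, the right side equals $[fx\to y]+[fz\to y]$. $\square$

In (3) the image $fy$ has disappeared. So it suffices to choose $y$ badly.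

**Step 1: no element of order 2.** Here we choose $y$ so that (3) fails. Suppose $f\in\mathrm{Aut}(\mathbf S)$, $f^2=1$ and $fx\ne x$. Let $X$ be the part of $x$; by Lemma 1, $fx\in X$. By the extension property there is $z\in X\setminus\{x,fx\}$. As $f$ permutes $X$ and swaps $x$ and $fx$, also $fz\in X\setminus\{x,fx\}$; possibly $fz=z$. The structure $\{x,fx,z,fz\}$ is edgeless, so by the example in Section 1 there is $y\in\mathbf S$ with
$$x\to y,\qquad z\to y,\qquad fz\to y,\qquad y\to fx .$$
These requirements are consistent even if $fz=z$. Now (3) reads $1+1=0+1$, a contradiction.

**Step 2: an open set without elements of finite order.** The purpose is to turn "no involutions" into a statement about density. Take $x\ne x'$ in one part of $\mathbf S$ and let $U=\{g:gx=x',\ gx'=x\}$, a nonempty open set. Suppose $g\in U$ has finite order. Since $g^kx=x'\neq x$ for odd $k$, the order is even, say $2m$. Then $g^m$ has order 2, contradicting Step 1. So $U$ contains no element of finite order.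

**Step 3: conclusion.** A dense subgroup meets $U$, so it contains an element of infinite order. Hence no torsion subgroup is dense. Every element of a locally finite group has finite order, so no locally finite subgroup is dense. This proves part 1 of the Main Theorem. $\square$

## 4. A chain of EPPA extensions needs homomorphisms

We turn to $\mathbf M_n$. A natural first plan is to build finite structures $A_0\subseteq A_1\subseteq\cdots$ with union $\mathbf M_n$, such that every partial automorphism of $A_i$ extends to an automorphism of $A_{i+1}$. That is EPPA at every step. A partial automorphism $p$ of $A_i$ extends to $f_{i+1}\in\mathrm{Aut}(A_{i+1})$, this extends to $f_{i+2}\in\mathrm{Aut}(A_{i+2})$, and so on; the union of the $f_j$ is an automorphism of the limit that extends $p$. Choosing one for each $p$ yields a dense subgroup.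

The plan stops at local finiteness. The lifts are chosen element by element, and a relation $f^2=1$ or $fg=h$ true in $\mathrm{Aut}(A_i)$ need not hold for the chosen lifts. This difficulty is real. By Theorem B, finite semigeneric tournaments *do* have EPPA; yet in any chain $A_0\subseteq A_1\subseteq\cdots$ of finite structures with union $\mathbf S$, an automorphism of $\mathbf S$ that swaps $x,x'$ and is a union of automorphisms $f_j\in \mathrm{Aut}(A_j)$ must have $f_j$ of unbounded order, since by Section 3 it has infinite order.

So at each step a whole finite group $F_i\le\mathrm{Aut}(A_i)$ must be carried to $A_{i+1}$ by a homomorphism. We need three tools: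

- an extension $B\supseteq A$ in which partial automorphisms extend and to which $\mathrm{Aut}(A)$ lifts homomorphically (Section 5);
- a way to make all parts equally large without losing the group (Lemma 4);
- a way to add a vertex without losing the group (Lemma 5).

## 5. Sign functions: the tournament $B(A)$

Let $A$ be a finite $n$-partite tournament and $p:D\to D'$ a partial automorphism. Try to extend $p$ to a permutation $\sigma$ of $A$. If the parts have the same size, we can at least make $\sigma$ preserve $\parallel$. Edges may still be reversed; the error on an adjacent pair is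
$$c_\sigma(v,w)=[v\to w]+[\sigma v\to\sigma w].$$
This is symmetric in $v,w$, since exchanging them adds $1+1=0$. The remedy is to give each vertex $v$ many copies, one for each choice of a sign toward each neighbor, and to let a sign reverse an edge. An error can then be absorbed by changing a sign at *one of the two ends* of the edge. Vertices of $D$ must not change their signs, but an edge inside $D$ has error $0$, and any other edge has an end outside $D$.

**Construction $B(A)$.** Let $N(v)$ be the set of vertices adjacent to $v$. The vertices of $B(A)$ are the pairs $(v,\chi)$ with $v\in A$ and $\chi:N(v)\to\mathbb Z_2$. If $v\parallel w$, there is no edge between $(v,\chi)$ and $(w,\psi)$. If $v\to w$ in $A$, then $(v,\chi)\to(w,\psi)$ if $\chi(w)+\psi(v)=0$, and $(w,\psi)\to(v,\chi)$ otherwise. Thus for all adjacent $v,w$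
$$[(v,\chi)\to(w,\psi)]=[v\to w]+\chi(w)+\psi(v).\tag{4}$$
Indeed, for $v\to w$ this is the definition. For $w\to v$ the definition gives $[(w,\psi)\to(v,\chi)]=1+\psi(v)+\chi(w)$, so $[(v,\chi)\to(w,\psi)]=\chi(w)+\psi(v)$, and $[v\to w]=0$.

$B(A)$ is a finite $n$-partite tournament with the same number of parts as $A$: the parts are the sets $\{(v,\chi):v\in X\}$ for parts $X$ of $A$. By (4), $v\mapsto(v,0)$ embeds $A$ in $B(A)$. We identify $A$ with its image.

*Example.* Let $A=\{v\to w\}$. A sign function on a one-element set is one bit, so $B(A)$ has four vertices, and (4) gives
$$(v,0)\to(w,0)\to(v,1)\to(w,1)\to(v,0),$$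
the directed 4-cycle of Section 1.

**Construction $\theta_{\sigma,\kappa}$.** Let $\sigma$ be a permutation of $A$ preserving $\parallel$ (so $v\parallel w$ iff $\sigma v\parallel\sigma w$, and $\sigma N(v)=N(\sigma v)$). Let $\kappa$ be a $\mathbb Z_2$-valued function on ordered adjacent pairs with
$$\kappa(v,w)+\kappa(w,v)=c_\sigma(v,w).\tag{5}$$
Here $\kappa(v,w)$ is the share of the error on $\{v,w\}$ that is absorbed at $v$. Define
$$\theta_{\sigma,\kappa}(v,\chi)=(\sigma v,\chi'),\qquad \chi'(\sigma w)=\chi(w)+\kappa(v,w)\quad(w\in N(v)).\tag{6}$$

**Lemma 2.** $\theta_{\sigma,\kappa}\in\mathrm{Aut}(B(A))$.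

*Proof.* For fixed $v$, $\chi\mapsto\chi'$ is a bijection from the functions on $N(v)$ to the functions on $N(\sigma v)$; since $\sigma$ is bijective, so is $\theta_{\sigma,\kappa}$. It preserves parts because $\sigma$ does. For adjacent $v,w$, by (4) and (6),
$$[\theta_{\sigma,\kappa}(v,\chi)\to\theta_{\sigma,\kappa}(w,\psi)]=[\sigma v\to\sigma w]+\chi(w)+\kappa(v,w)+\psi(v)+\kappa(w,v).$$
By (5) and the definition of $c_\sigma$ this equals $[v\to w]+\chi(w)+\psi(v)=[(v,\chi)\to(w,\psi)]$. $\square$

*Example, continued.* For $A=\{v\to w\}$ and $p:v\mapsto w$, let $\sigma$ swap $v,w$. Then $c_\sigma(v,w)=1$. As $D=\{v\}$, we put $\kappa(v,w)=0$ and $\kappa(w,v)=1$. Then (6) gives $(v,0)\mapsto(w,0)\mapsto(v,1)\mapsto(w,1)\mapsto(v,0)$, the rotation of the 4-cycle.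

**Proposition 3.** Let all parts of the finite $n$-partite tournament $A$ have the same size, and let $B=B(A)$.

(i) Every partial automorphism of $A$ extends to an automorphism of $B$.

(ii) There is a homomorphism $\mathrm{Aut}(A)\to\mathrm{Aut}(B)$, $\sigma\mapsto\hat\sigma$, with $\hat\sigma$ extending $\sigma$.

*Proof of (ii).* If $\sigma\in\mathrm{Aut}(A)$, then $c_\sigma=0$, so $\kappa=0$ satisfies (5). Put $\hat\sigma=\theta_{\sigma,0}$; it maps $(v,\chi)$ to $(\sigma v,\chi\circ\sigma^{-1})$. Hence $\hat\sigma\hat\tau(v,\chi)=(\sigma\tau v,\chi\circ\tau^{-1}\sigma^{-1})=\widehat{\sigma\tau}(v,\chi)$, and $\hat\sigma(v,0)=(\sigma v,0)$.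

*Proof of (i).* Let $p:D\to D'$ be a partial automorphism.

**Step 1: extend $p$ to a $\parallel$-preserving permutation.** Since $p$ and $p^{-1}$ preserve $\parallel$, $p$ induces an injective map from the parts meeting $D$ to the parts of $A$. Extend it to a permutation $\bar\sigma$ of the finite set of parts. For each part $X$, $p$ maps $X\cap D$ injectively into $\bar\sigma X$, and $|X|=|\bar\sigma X|$, so $p\restriction(X\cap D)$ extends to a bijection $X\to\bar\sigma X$. Together these bijections form a $\parallel$-preserving permutation $\sigma\supseteq p$ of $A$.

**Step 2: let the vertices outside $D$ absorb the errors.** For adjacent $v,w$, put $\kappa(v,w)=0$ whenever $v\in D$. If $v\in D$ and $w\notin D$, put $\kappa(w,v)=c_\sigma(v,w)$. If $v,w\notin D$, choose $\kappa(v,w),\kappa(w,v)$ arbitrarily with (5). Then (5) holds everywhere: for $v,w\in D$ both shares are $0$, and $c_\sigma(v,w)=0$ because $\sigma\restriction D=p$ is an isomorphism.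

**Step 3: check.** By Lemma 2, $\theta_{\sigma,\kappa}\in\mathrm{Aut}(B)$. For $v\in D$ we have $\kappa(v,\cdot)=0$, so $\theta_{\sigma,\kappa}(v,0)=(\sigma v,0)=(pv,0)$. $\square$

Equal part sizes matter in Step 1. If $A$ has parts $\{x,x'\}$ and $\{y\}$ and $p:x\mapsto y$, then no $\parallel$-preserving permutation of $A$ extends $p$. The next section removes this restriction.

## 6. Carrying a finite group along: equal parts, new vertices, and the proof for $\mathbf M_n$

**Lemma 4 (equalization).** Let a group $K$ act by automorphisms on a finite $n$-partite tournament $A$, and let $M$ be a positive common multiple of its part sizes. Then $A$ embeds in a finite $n$-partite tournament $A'$ with the same number of parts, all of size $M$, with a $K$-action by automorphisms extending that on $A$.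

*Proof.* We replace each vertex by an appropriate number of twins. For $a$ in the part $X$ let $k_a=M/|X|$. Let $A'=\{(a,i):a\in A,\ 0\le i<k_a\}$, with $(a,i)\to(b,j)$ iff $a\to b$. The parts of $A'$ are the sets $\{(a,i):a\in X\}$, of size $|X|\cdot M/|X|=M$. An element $g\in K$ maps $X$ onto a part of the same size, so $k_{ga}=k_a$, and $g(a,i)=(ga,i)$ is a well-defined action by automorphisms. Identify $a$ with $(a,0)$. $\square$

Next we add a vertex $v$. If $K$ acts on $A$, we must also add images $v_k$ of $v$ for $k\in K$. Their edges to $A$ are forced; the edges among the $v_k$ are the problem. An invariant orientation exists unless some $g\in K$ swaps two of the new vertices that have to be joined.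

**Lemma 5 (equivariant one-point extension).** Let a finite group $K$ act by automorphisms on a finite $n$-partite tournament $A$, and let $A\cup\{v\}$ be an $n$-partite one-point extension. Then there is a finite $n$-partite tournament $A'\supseteq A\cup\{v\}$ with a $K$-action by automorphisms extending that on $A$.

*Proof.* Let the vertex set be $A'=A\sqcup\{v_k:k\in K\}$ with $v=v_1$, and let $K$ act by $gv_k=v_{gk}$ on the new vertices.

*Case 1: $v$ belongs to a part $X$ of $A$* (that is, $v$ is non-adjacent exactly to the vertices of $X$). Put $v_k$ into the part $kX$. For $a\in A\setminus kX$ let $v_k\to a$ if $v\to k^{-1}a$, and $a\to v_k$ otherwise; here $k^{-1}a\notin X$, so $v$ is adjacent to $k^{-1}a$. This is $K$-invariant: $v_{gk}\to ga$ iff $v\to (gk)^{-1}ga=k^{-1}a$ iff $v_k\to a$.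

Vertices $v_k,v_l$ with $kX\ne lX$ must be joined. Consider the $K$-orbits on ordered pairs $(v_k,v_l)$ with $kX\ne lX$. The reverse of an orbit is an orbit. Suppose an orbit equals its reverse. Then some $g\in K$ maps $(v_k,v_l)$ to $(v_l,v_k)$, so $gk=l$ and $gl=k$. Hence $g^2k=k$, so $g^2=1$, and $g$ swaps the distinct nonempty parts $kX$ and $lX$ of $A$. Take $x\in kX$. Then $gx\in lX$ and $g(gx)=x$, so the automorphism $g$ swaps two adjacent vertices of $A$, which is impossible. Thus no orbit equals its reverse. From each pair of mutually reverse orbits choose one, and let $v_k\to v_l$ for all $(v_k,v_l)$ in it. Each pair $\{v_k,v_l\}$ with $kX\neq lX$ gets exactly one direction, and the result is $K$-invariant. The parts of $A'$ correspond to those of $A$.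

*Case 2: $v$ is adjacent to all of $A$.* As $A\cup\{v\}$ is $n$-partite, $A$ has fewer than $n$ parts. Put all $v_k$ into one new part, and let $v_k\to a$ if $v\to k^{-1}a$, and $a\to v_k$ otherwise. As before this is $K$-invariant, and no edges among the $v_k$ are needed. $\square$

It is worth seeing where this fails for semigeneric tournaments. Let $A=\{x,x',z\}$ be edgeless, let the generator $g$ of $K=\mathbb Z_2$ swap $x,x'$ and fix $z$, and let $x\to v$, $z\to v$, $v\to x'$. If $v_1,v_g$ lie in different parts, their edge cannot be oriented invariantly. If they lie in one part, the edges from $\{x,z\}$ to $\{v_1,v_g\}$ are $x\to v_1$, $z\to v_1$, $z\to v_g$, an odd number.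

**Proof of part 2 of the Main Theorem.** Fix $n$.

**Step 1: the shape of the construction.** We build finite $n$-partite tournaments $A_0\subseteq A_1\subseteq\cdots$, subgroups $F_i\le\mathrm{Aut}(A_i)$, and homomorphisms $F_i\to F_{i+1}$ that send each $f$ to an extension of $f$; such homomorphisms are injective. Start with $A_0=\emptyset$, $F_0=1$. Each $A_i$ gives rise to finitely many tasks of two kinds:

- (a) a set $D\subseteq A_i$ and an $n$-partite one-point extension $D\cup\{v\}$, up to isomorphism over $D$;
- (b) a partial automorphism $p:D\to D'$ of $A_i$.

A task for $A_i$ is also a task for every $A_j\supseteq A_i$. There are countably many tasks in all. Treating one task per step (and doing nothing when none is waiting), we can schedule them so that every task that ever arises is treated at some later stage. Suppose that at stage $i$ some task with data in $A_i$ is to be treated.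

**Step 2: task (a), which makes the limit generic.** First extend $D\cup\{v\}$ to an $n$-partite one-point extension $A_i\cup\{v\}$. If $v\parallel d$ for some $d\in D$, put $v$ into the part of $d$ in $A_i$; the vertices of $D$ non-adjacent to $v$ are then exactly those in this part, as required, because $\parallel$ is an equivalence relation on $D\cup\{v\}$. If $v$ is adjacent to all of $D$ and $A_i$ has fewer than $n$ parts, let $v$ form a new part. If $v$ is adjacent to all of $D$ and $A_i$ has exactly $n$ parts (so $n<\omega$), then $D$ meets fewer than $n$ of them, since $D\cup\{v\}$ is $n$-partite and $v$ forms a part of it by itself; put $v$ into a part of $A_i$ disjoint from $D$. In all cases orient the edges from $v$ to vertices of $A_i\setminus D$ outside its part arbitrarily. Now apply Lemma 5 with $K=F_i$. Let $A_{i+1}=A'$ and let $F_{i+1}$ be the image of $F_i$ in $\mathrm{Aut}(A')$.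

**Step 3: task (b), which makes the group dense.** Apply Lemma 4 to $A_i$ with $K=F_i$ to get $A'\supseteq A_i$ with all parts of equal size and a homomorphism $F_i\to\mathrm{Aut}(A')$ that extends automorphisms. Let $A_{i+1}=B(A')$ and $F_{i+1}=\mathrm{Aut}(A_{i+1})$, a finite group. Compose with the homomorphism $\mathrm{Aut}(A')\to F_{i+1}$ of Proposition 3(ii). Since $p$ is also a partial automorphism of $A'$, some element of $F_{i+1}$ extends $p$ by Proposition 3(i).

**Step 4: the limit structure is $\mathbf M_n$.** Let $\mathbf M=\bigcup_iA_i$. It is countable, and its finite substructures are $n$-partite tournaments, being substructures of some $A_i$. Every one-point extension of a finite $D\subseteq\mathbf M$ was a task (a) at some stage, so it is realized. By the extension property $\mathbf M\cong\mathbf M_n$.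

**Step 5: the limit group.** Each $f\in F_i$ has images in all $F_j$, $j\ge i$, each extending the previous one. Their union is an automorphism of $\mathbf M$. This embeds $F_i$ in $\mathrm{Aut}(\mathbf M)$, compatibly with the maps $F_i\to F_{i+1}$. So $H=\bigcup_iF_i$ is an increasing union of finite subgroups of $\mathrm{Aut}(\mathbf M)$, and hence locally finite.

**Step 6: density.** A nonempty basic open set has the form $\{g:g\restriction D=p\}$ with $p:D\to D'$ an isomorphism of finite substructures of $\mathbf M$. Then $p$ is a partial automorphism of some $A_i$, and task (b) has put an extension of $p$ into some $F_j\subseteq H$. So $H$ is dense in $\mathrm{Aut}(\mathbf M)\cong\mathrm{Aut}(\mathbf M_n)$. $\square$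

## 7. Coherent EPPA for $n$-partite tournaments

Proposition 3 and Lemma 4 already give EPPA for finite $n$-partite tournaments. Coherence asks for more: extensions must compose. The automorphisms of a substructure $D\subseteq A$ need not extend to automorphisms of $A$, so Proposition 3(ii) does not apply to them. The way around is to let $\mathrm{Aut}(D)$ act on the vertex set by automorphisms of *another* tournament that agrees with the given one on $D$, and to absorb the difference of the two tournaments in the signs.

**Proof of Theorem A.** Let $A$ be a finite $n$-partite tournament. If $A=\emptyset$, take $B=\emptyset$. Otherwise let $A$ have $m$ parts and put $M=|A|!$. Lemma 4 with the trivial group gives $V\supseteq A$ with $m$ parts of size $M$; let $E$ be its edge relation. Put $B=B(V)\supseteq V\supseteq A$. By Proposition 3(i), every partial automorphism of $A$ extends to an automorphism of $B$.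

**Claim.** For each $D\subseteq A$ there is a homomorphism $\rho_D:\mathrm{Aut}(D)\to\mathrm{Aut}(B)$ with $\rho_D(k)$ extending $k$.

**Step 1: a tournament $E_D$ on $V$ on which $K=\mathrm{Aut}(D)$ acts.** Let $D$ have $m-r$ parts. Add vertices $w_1,\dots,w_r$ fixed by $K$, each forming a new part, with $w_i\to d$ for all $d\in D$ and $w_i\to w_j$ for $i<j$. The result has $m\le n$ parts, each of size at most $|A|$, so $M$ is a common multiple of the part sizes, and $K$ acts on it by automorphisms. By Lemma 4 it embeds $K$-equivariantly in some $V_D$ with $m$ parts of size $M$. Both $V_D$ and $V$ have $m$ parts of size $M$, and $D$ meets $m-r$ parts of each, in the same classes. So there is a part-preserving bijection $V_D\to V$ that is the identity on $D$. Transport everything along it. Now $K$ acts on the set $V$, extending its action on $D$, preserving $\parallel$, and preserving an $n$-partite tournament $E_D$ on $V$ with the same parts as $E$, where $E_D=E$ on $D$.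

**Step 2: absorb the difference of $E$ and $E_D$.** For adjacent $v,w$ let $\delta(v,w)=\delta(w,v)=1$ if $E$ and $E_D$ differ on $\{v,w\}$, and $0$ otherwise. Choose $\lambda$ on ordered adjacent pairs with $\lambda(v,w)+\lambda(w,v)=\delta(v,w)$, and $\lambda(v,w)=0$ for $v\in D$. This is possible: on pairs within $D$ we have $\delta=0$, and any other pair has an end outside $D$ that can take the whole value $\delta$.

**Step 3: define $\rho_D$.** For $k\in K$ put $\kappa_k(v,w)=\lambda(kv,kw)+\lambda(v,w)$. Write $[\cdot\to\cdot]$ for $E$ and $[\cdot\to\cdot]_D$ for $E_D$, so that $[v\to w]=[v\to w]_D+\delta(v,w)$. Since $k$ preserves $E_D$,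
$$c_k(v,w)=[v\to w]+[kv\to kw]=\delta(v,w)+\delta(kv,kw)=\kappa_k(v,w)+\kappa_k(w,v).$$
So (5) holds, and $\rho_D(k):=\theta_{k,\kappa_k}\in\mathrm{Aut}(B)$ by Lemma 2.

**Step 4: $\rho_D$ is a homomorphism that extends $k$.** We have
$$\kappa_{kl}(v,w)=\lambda(klv,klw)+\lambda(lv,lw)+\lambda(lv,lw)+\lambda(v,w)=\kappa_k(lv,lw)+\kappa_l(v,w).$$
By (6), $\rho_D(k)\rho_D(l)$ maps $(v,\chi)$ to $(klv,\chi'')$ with $\chi''(klw)=\chi(w)+\kappa_l(v,w)+\kappa_k(lv,lw)$, so it equals $\rho_D(kl)$. For $v\in D$ also $kv\in D$, hence $\kappa_k(v,\cdot)=0$ and $\rho_D(k)(v,0)=(kv,0)$. This proves the claim.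

**Step 5: assemble the extensions.** In each isomorphism class of substructures of $A$ fix a representative $D_0$. For each $D$ in the class fix an isomorphism $r_D:D_0\to D$ and an extension $\hat r_D\in\mathrm{Aut}(B)$ of it. For $\varphi:D\to D'$ put
$$\hat\varphi=\hat r_{D'}\;\rho_{D_0}\!\left(r_{D'}^{-1}\varphi r_D\right)\hat r_D^{-1}.$$
On $D$ this is $r_{D'}\,(r_{D'}^{-1}\varphi r_D)\,r_D^{-1}=\varphi$, so $\hat\varphi$ extends $\varphi$. If $\psi:D'\to D''$, then in $\hat\psi\hat\varphi$ the factors $\hat r_{D'}^{-1}\hat r_{D'}$ cancel. As $\rho_{D_0}$ is a homomorphism, what remains is $\hat r_{D''}\,\rho_{D_0}(r_{D''}^{-1}\psi\varphi r_D)\,\hat r_D^{-1}=\widehat{\psi\varphi}$. $\square$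

## 8. Semigeneric tournaments: EPPA without coherence

EPPA for finite semigeneric tournaments is a theorem of Hubička, Jahel, Konečný and Sabok. We include a short proof. So the negative answer for $\mathbf S$ does not come from a failure of EPPA.

**Proof that coherent EPPA fails.** Let $D=\{x,x',z\}$ be edgeless and $A=D\cup\{y\}$ with $x\to y$, $z\to y$, $y\to x'$; this is semigeneric, since $\{y\}$ is a singleton part. Suppose $B\supseteq A$ witnesses coherent EPPA. Let $\sigma\in\mathrm{Aut}(D)$ swap $x,x'$ and fix $z$. Coherence gives $\widehat{\mathrm{id}_D}^{\,2}=\widehat{\mathrm{id}_D}$, so $\widehat{\mathrm{id}_D}=1$, and then $\hat\sigma^2=\widehat{\sigma^2}=\widehat{\mathrm{id}_D}=1$. Lemma 1 for $\hat\sigma\in\mathrm{Aut}(B)$ yields $[x\to y]+[z\to y]=[x'\to y]+[z\to y]$, that is, $1+1=0+1$, a contradiction. $\square$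

For EPPA the construction $B(A)$ cannot be used as it stands. If $v\to w$, $v\to w'$ with $w\parallel w'$, take $\chi$ with $\chi(w)=1$, $\chi(w')=0$. By (4) the sum (1) for $(v,0),(v,\chi)$ and $(w,0),(w',0)$ is $\chi(w)+\chi(w')=1$. The signs must therefore be indexed by *parts*, and then errors can be absorbed only if they depend on parts alone. This forces us to control where parts are sent. In the example above, $y$ has pattern $(1,0,1)$ on $(x,x',z)$, so its part must go to a part with pattern $(0,1,1)$ up to adding a constant, and $A$ has no such part. So we first add parts until every pattern occurs, equally often.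

**Proof of EPPA.** Let $A$ be finite and semigeneric, with set of parts $P_0$. If $A=\emptyset$, take $B=\emptyset$; let $A\ne\emptyset$.

**Step 1: patterns of parts.** For a set $X$ let $\mathbb Z_2^X/\mathrm{const}$ be the group of functions $X\to\mathbb Z_2$ modulo constants; a class is determined by the differences $u(x)+u(x')$. (For $|X|=2$ there are two classes, "equal" and "different".) Put $T=\prod_{X\in P_0}\mathbb Z_2^X/\mathrm{const}$. For $Y\in P_0$ define $\tau(Y)\in T$: for $X\neq Y$ the component $\tau(Y)_X$ is the class of $x\mapsto[x\to y]$ for any $y\in Y$, which is independent of $y$ by (1); and $\tau(Y)_Y=0$.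

**Step 2: make every pattern occur equally often.** Let $N$ be the largest size of a fiber of $\tau:P_0\to T$. Adding $N-|\tau^{-1}(t)|$ new elements over each $t\in T$, we get a finite set $P\supseteq P_0$ and an extension $\tau:P\to T$ all of whose fibers have size $N\geq 1$. Let $A^+\supseteq A$ have, for each $Y\in P\setminus P_0$, one new vertex $y_Y$ forming a part, which we identify with $Y$. For each $X\in P_0$ choose the edges between $X$ and $y_Y$ so that $x\mapsto[x\to y_Y]$ represents $\tau(Y)_X$; choose edges between new vertices arbitrarily. New parts are singletons, so $A^+$ is semigeneric. Its set of parts is $P$, and $\tau(Y)_X$ is the class of $x\mapsto[x\to y]$, $y\in Y$, for all $X\in P_0$ and $Y\in P\setminus\{X\}$. Choose $a_X\in X$ for each $X\in P$.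

**Step 3: the structure $B$.** The vertices of $B$ are the triples $(X,\chi,i)$ with $X\in P$, $\chi:P\setminus\{X\}\to\mathbb Z_2$, $i\in A^+$. The parts are given by the first coordinate, and for $X\ne Y$
$$[(X,\chi,i)\to(Y,\psi,j)]=[a_X\to a_Y]+\chi(Y)+\psi(X).\tag{7}$$
Exchanging the two vertices adds $1$, so this defines an orientation. For fixed $X,Y$ the right side has the form (2), so $B$ is semigeneric. The third coordinate does not affect edges; it keeps apart vertices of $A^+$ that would otherwise get the same image.

**Step 4: embed $A^+$ in $B$.** For $x\in X\in P$ and $Y\in P\setminus\{X\}$ put $\chi_x(Y)=[x\to a_Y]+[a_X\to a_Y]$. For $x\in X$, $y\in Y$, $X\neq Y$, (1) for $x,a_X$ and $y,a_Y$ gives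
$$[x\to y]=[x\to a_Y]+[a_X\to y]+[a_X\to a_Y].$$
Moreover
$$[a_X\to y]=1+[y\to a_X]=1+\chi_y(X)+[a_Y\to a_X]=\chi_y(X)+[a_X\to a_Y].$$
Substituting this and $[x\to a_Y]=\chi_x(Y)+[a_X\to a_Y]$, we get
$$[x\to y]=[a_X\to a_Y]+\chi_x(Y)+\chi_y(X).\tag{8}$$
Comparing with (7), $x\mapsto(X,\chi_x,x)$ is an embedding of $A^+$ in $B$; it is injective because of the third coordinate. We regard $A\subseteq A^+$ as a subset of $B$ in this way.

**Step 5: where a partial automorphism sends the parts.** Let $p:D\to D'$ be a partial automorphism of $A$. Let $P_D\subseteq P_0$ be the set of parts meeting $D$, and $\bar p:P_D\to P_{D'}$ the induced bijection. Put $T_D=\prod_{X\in P_D}\mathbb Z_2^{X\cap D}/\mathrm{const}$ and let $r_D:T\to T_D$ be restriction, a surjective homomorphism. Each fiber of $r_D$ has $|T|/|T_D|$ elements, so all fibers of $r_D\tau:P\to T_D$ have the same size $|P|/|T_D|$. Define $T_{D'}$ and $r_{D'}$ likewise. Let $p_*:T_D\to T_{D'}$ be the bijection induced by $p$: the class of $u$ at $X$ becomes the class of $u\circ p^{-1}$ at $\bar pX$.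

For $Y\in P_D$ we claim $p_*(r_D\tau(Y))=r_{D'}\tau(\bar pY)$. For $X\in P_D\setminus\{Y\}$ choose $y\in Y\cap D$. The component of the left side at $\bar pX$ is the class of $px\mapsto[x\to y]=[px\to py]$ on $\bar pX\cap D'$, and this is the component of the right side, since $py\in\bar pY$. At $\bar pY$ both components are $0$.

Now let $t\in T_D$. The fiber of $r_D\tau$ over $t$ and the fiber of $r_{D'}\tau$ over $p_*t$ have equal size, because $|T_D|=|T_{D'}|$. By the claim, $\bar p$ maps the elements of $P_D$ in the first fiber bijectively to the elements of $P_{D'}$ in the second. Extend this to a bijection between the two fibers. Doing so for all $t$ gives a permutation $\pi$ of $P$ that extends $\bar p$ and satisfies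
$$r_{D'}\tau(\pi Y)=p_*(r_D\tau(Y))\qquad\text{for all }Y\in P.\tag{9}$$

**Step 6: the errors on $D$ depend only on parts.** Let $X\in P_D$, $x,x'\in X\cap D$, $Y\in P\setminus\{X\}$. Then $\chi_x(Y)+\chi_{x'}(Y)=[x\to a_Y]+[x'\to a_Y]$ is the difference of the values of $\tau(Y)_X$ at $x,x'$. In the same way $\chi_{px}(\pi Y)+\chi_{px'}(\pi Y)$ is the difference of the values of $\tau(\pi Y)_{\pi X}$ at $px,px'$. By (9) the two are equal. So
$$\kappa(X,Y):=\chi_x(Y)+\chi_{px}(\pi Y)\tag{10}$$
does not depend on the choice of $x\in X\cap D$. Put $c(X,Y)=[a_X\to a_Y]+[a_{\pi X}\to a_{\pi Y}]$, which is symmetric. If $X,Y\in P_D$ are distinct, $x\in X\cap D$ and $y\in Y\cap D$, add (8) for $x,y$ and (8) for $px,py$. As $[x\to y]=[px\to py]$, this gives $0=c(X,Y)+\kappa(X,Y)+\kappa(Y,X)$. So we can choose the values $\kappa(X,Y)$ with $X\notin P_D$ such that $\kappa(X,Y)+\kappa(Y,X)=c(X,Y)$ for all distinct $X,Y\in P$: if $X\in P_D$ and $Y\notin P_D$, the value $\kappa(Y,X)$ is thereby determined; if both are outside $P_D$, choose one of the two values freely.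

**Step 7: the automorphism.** For each $(X,\chi)$ let $\varrho_{X,\chi}$ be a permutation of the set $A^+$ with $\varrho_{X,\chi}(x)=px$ for those $x\in X\cap D$ with $\chi_x=\chi$; it exists because $p$ is injective. Define
$$\theta(X,\chi,i)=(\pi X,\chi',\varrho_{X,\chi}(i)),\qquad\chi'(\pi Y)=\chi(Y)+\kappa(X,Y).$$
Since $\pi$, each map $\chi\mapsto\chi'$, and each $\varrho_{X,\chi}$ are bijections, $\theta$ is a bijection. It preserves parts. It preserves edges, because the right side of (7) changes by $c(X,Y)+\kappa(X,Y)+\kappa(Y,X)=0$. For $x\in X\cap D$, (10) shows that $\chi_x$ is sent to $\chi'$ with $\chi'(\pi Y)=\chi_x(Y)+\kappa(X,Y)=\chi_{px}(\pi Y)$. So $\theta(X,\chi_x,x)=(\pi X,\chi_{px},px)$, and $\theta$ extends $p$. $\square$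

## 9. The countable subgroups of $\mathrm{Aut}(\mathbf S)$

Section 3 excludes elements of order 2. Theorem C says that for countable groups nothing else is excluded. The method is an equivariant one-point extension, as in Lemma 5, but with a group $H$ that has no involution. We then have more freedom: two images of a new vertex may lie in different parts.

**Proof of Theorem C.** If $H$ embeds in $\mathrm{Aut}(\mathbf S)$, it has no element of order 2 by Section 3. Conversely, let $H$ be a countable group without elements of order 2.

**Claim.** Let $H$ act by automorphisms on a countable semigeneric tournament $A$, let $A_0\subseteq A$ be finite and $A_0\cup\{v\}$ a semigeneric one-point extension. Then there is a countable semigeneric $A'\supseteq A$ with an $H$-action by automorphisms extending that on $A$, and realizing $v$ over $A_0$.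

*Case 1: $v$ is adjacent to all of $A_0$.* We let all images of $v$ form separate parts, to avoid parity conditions. Make $v$ adjacent to all of $A$, orienting the edges between $v$ and $A\setminus A_0$ arbitrarily. Add vertices $v_h$ ($h\in H$), each forming a new part, with $gv_h=v_{gh}$, and for $a\in A$ let $v_h\to a$ if $v\to h^{-1}a$, and $a\to v_h$ otherwise. This is $H$-invariant, as in Lemma 5. If some $g$ maps $(v_h,v_k)$ to $(v_k,v_h)$ with $h\neq k$, then $gh=k$ and $gk=h$, so $g^2=1\neq g$, which is impossible. So no orbit on ordered pairs of distinct new vertices equals its reverse; choosing one orbit from each pair of mutually reverse orbits orients the edges among the $v_h$ invariantly. New parts are singletons, so (1) persists. The vertex $v_1$ realizes $v$ over $A_0$.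

*Case 2: $v\parallel x_0$ for some $x_0\in A_0$.* Here the parity condition dictates the edges, and we check that what it dictates is consistent.

**Step 1: extend $v$ to all of $A$.** Let $X$ be the part of $x_0$ in $A$, and put $v$ into $X$. For each part $Y\neq X$ of $A$ and $y\in Y$ put
$$[v\to y]=[x_0\to y]+\epsilon_Y,$$
where $\epsilon_Y=[v\to y_0]+[x_0\to y_0]$ if there is some $y_0\in Y\cap A_0$, and $\epsilon_Y=0$ otherwise. By (1) in $A_0\cup\{v\}$, for $v,x_0$ on one side, $\epsilon_Y$ does not depend on $y_0$; taking $y_0=y$ we see that the given edges at $v$ are kept. For $b\in X$ and $c,d\in Y$,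
$$[v\to c]+[v\to d]=[x_0\to c]+[x_0\to d]=[b\to c]+[b\to d],$$
the last equality by (1) in $A$. So $A\cup\{v\}$ is semigeneric.

**Step 2: add the images of $v$.** Add $v_h$ ($h\in H$) to the part $hX$, with $gv_h=v_{gh}$, and for $a\in A\setminus hX$ let $v_h\to a$ if $v\to h^{-1}a$, and $a\to v_h$ otherwise. This is $H$-invariant. The map acting as $h$ on $A$ and sending $v$ to $v_h$ is an isomorphism $A\cup\{v\}\to A\cup\{v_h\}$, so each $A\cup\{v_h\}$ is semigeneric.

**Step 3: edges among the images.** For $hX\ne kX$ put
$$[v_h\to v_k]=[v_h\to y]+[x\to v_k]+[x\to y],\qquad x\in hX\cap A,\ y\in kX\cap A.\tag{11}$$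
Such $x,y$ exist, since $hx_0,kx_0\in A$. By (1) in $A\cup\{v_h\}$, the sum $[v_h\to y]+[x\to y]$ does not depend on $y$; by (1) in $A\cup\{v_k\}$, $[x\to v_k]+[x\to y]$ does not depend on $x$. So (11) does not depend on $x$ and $y$. Exchanging the roles of $h,k$ and of $x,y$ turns each of the three terms into its reverse and adds $1+1+1=1$; so (11) defines an orientation. It is $H$-invariant: applying $g$ to everything replaces $x,y$ by $gx\in ghX\cap A$, $gy\in gkX\cap A$, an allowed choice for $v_{gh},v_{gk}$.

**Step 4: $A'=A\cup\{v_h:h\in H\}$ is semigeneric.** Every part of $A'$ meets $A$. For distinct parts $Z,W$ of $A'$ fix $x\in Z\cap A$, $y\in W\cap A$. Then for all $z\in Z$, $w\in W$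
$$[z\to w]=[z\to y]+[x\to w]+[x\to y].$$
If neither $z$ nor $w$ is new, this is (1) in $A$; if exactly one is new, say $v_h$, it is (1) in $A\cup\{v_h\}$; if both are new, it is (11). The right side has the form (2), with $f(z)=[z\to y]+[x\to y]$ and $g(w)=[x\to w]$, so (1) holds for $Z,W$. The vertex $v_1$ realizes $v$ over $A_0$. This proves the claim.

**Iterating the claim.** The aim is to realize all one-point extensions. Start with $A=\emptyset$. At each stage $A$ is countable, so there are countably many pairs consisting of a finite $A_0\subseteq A$ and a semigeneric one-point extension of $A_0$, up to isomorphism over $A_0$. Iterate the claim countably often with bookkeeping over all such pairs that ever arise. The first step necessarily has $A_0=\emptyset$ and falls under Case 1. The union is countable, its finite substructures are semigeneric, and it has the extension property; so it is isomorphic to $\mathbf S$, and $H$ acts on it by automorphisms. The action is faithful, since $H$ acts freely on the first orbit $\{v_h\}$ added. Hence $H$ embeds in $\mathrm{Aut}(\mathbf S)$.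

**Finite groups.** By Cauchy's theorem a finite group of even order has an element of order 2; by Lagrange's theorem a group of odd order has none. So the finite groups embeddable in $\mathrm{Aut}(\mathbf S)$ are exactly those of odd order. $\square$
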